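\title{Circuits do not detect distance reduction\\ for toric ideals of graphs}

\begin{abstract}
A Markov basis of the toric ideal of a graph $G$ connects any two multigraphs on $G$ with the same degrees; it is distance-reducing if one of the two can always be moved strictly closer to the other in the $1$-norm. It was conjectured that a minimal Markov basis is distance-reducing as soon as it reduces the distance of the circuits of the incidence matrix. We disprove this. There is a graph with $12$ vertices and $18$ edges, the first of an infinite family, for which every minimal Markov basis reduces the distance of all circuits and none is distance-reducing. For this graph exactly one move, up to sign, is not reduced, and adding it gives a distance-reducing set. The conjectured equivalence does hold, for arbitrary sets of moves, when no connected component of $G$ contains two vertex-disjoint odd cycles.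
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G=(V,E)$ be a finite simple graph and let $A_G$ be its incidence matrix: rows are indexed by $V$, columns by $E$, and the entry in position $(v,e)$ is $1$ if $v\in e$ and $0$ otherwise. We write $\mathbb N=\{0,1,2,\dots\}$, we write $z(e)$ for the coordinates of $z\in\mathbb Z^E$, and we identify an edge or a vertex with the corresponding unit vector. The symbol $\|\cdot\|$ denotes the $1$-norm. A point $p\in\mathbb N^E$ is a multigraph in which the edge $e$ is taken $p(e)$ times, and $A_Gp$ is its vector of degrees. For $b\in A_G\mathbb N^E$ the \emph{fiber}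
\[
\mathcal F_b=\{p\in\mathbb N^E : A_Gp=b\}
\]
is the set of all such multigraphs with degrees $b$. Over a field $\mathbb K$, the \emph{toric ideal} of $G$ is
\[
I_G=\langle x^p-x^q : p,q\in\mathbb N^E,\ A_Gp=A_Gq\rangle\subseteq \mathbb K[x_e : e\in E].
\]
A \emph{move} is an element of $\ker_{\mathbb Z}(A_G)$. Every $z\in\mathbb Z^E$ is uniquely $z=z^+-z^-$ with $z^+,z^-\in\mathbb N^E$ of disjoint supports, and a move $z$ has the binomial $x^{z^+}-x^{z^-}\in I_G$. A set $M$ of moves is a \emph{Markov basis} of $I_G$ if its binomials generate $I_G$, and a \emph{minimal Markov basis} if they form a minimal generating set, that is, if moreover none of them lies in the ideal generated by the others. Minimal Markov bases exist: each $x^p-x^q$ is a monomial times the binomial of $p-q$, so finitely many binomials of moves generate $I_G$, and one discards redundant ones.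

Put $\pm M=M\cup(-M)$. A \emph{step} from a point $p\in\mathcal F_b$ is the passage to $p+m$, where $m\in\pm M$ and $p+m\ge0$; the new point lies again in $\mathcal F_b$. A Markov basis joins any two points of a fiber by a sequence of steps (Proposition~\ref{prop:DS}), but such a sequence may have to begin with a detour. Distance reduction, in the sense of Aoki and Takemura, forbids this. The set $M$ \emph{reduces the distance} of two distinct points $p,q$ of a fiber if there is $m\in\pm M$ with
\[
p+m\ge0 \text{ and } \|p+m-q\|<\|p-q\|,\qquad\text{or}\qquad q+m\ge0\text{ and }\|q+m-p\|<\|p-q\| ,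
\]
and $M$ is \emph{distance-reducing} if this holds for every pair of distinct points in every fiber. For a move $z\ne0$ the points $z^+,z^-$ are distinct and lie in one fiber; we say that $M$ \emph{reduces the distance of $z$}, or briefly \emph{reduces $z$}, if it reduces the distance of the pair $z^+,z^-$. This condition is the same for $z$ and $-z$.

A \emph{circuit} of $A_G$ is a nonzero move whose support is minimal under inclusion among the supports of nonzero moves and whose entries have greatest common divisor $1$. The following conjecture is posed in \cite{CKM}.

\begin{quote}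
\textbf{Conjecture.} Let $G$ be a simple graph and $M$ a minimal Markov basis of $I_G$. Then $M$ is distance-reducing if and only if $M$ reduces the distance of every circuit of $A_G$.
\end{quote}

A distance-reducing set reduces every nonzero move, so one implication is immediate. The other would replace infinitely many pairs of points by a finite list that can be read off from the cycles of $G$, and there is a good reason to expect it. Call $z'$ a \emph{conformal summand} of $z$, and write $z'\sqsubseteq z$, if $z'^+\le z^+$ and $z'^-\le z^-$. If $M$ reduces a move $z'\sqsubseteq z$, then it reduces $z$ (Lemma~\ref{lem:conformal}). Every nonzero move $z$ has a circuit with the same signs on part of its support (Lemma~\ref{lem:signs}), and if the entries of this circuit are $0,\pm1$, then it is a conformal summand of $z$. The argument breaks only for the circuits that consist of two disjoint odd cycles joined by a path, which have entries $\pm2$ on the path. It then leaves out some moves that are \emph{primitive}, meaning that $z\neq0$ and the only moves $z'\sqsubseteq z$ are $0$ and $z$, but are not circuits. The conjecture predicts that such moves cause no new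 obstruction. We show that they do.

For $k\ge1$ take layers $L_0=\{a\}$, then $L_1,\dots,L_{2k+1}$ with two vertices each, then $L_{2k+2}=\{c\}$. Let $H=H_k$ be the graph in which every vertex of $L_i$ is joined to every vertex of $L_{i+1}$, for $0\le i\le 2k+1$, with no other edges. The graph $G_k$ is obtained from $H$ by adding four vertices $t_1,t_2,s_1,s_2$ and the triangles
\[
T_a=\{at_1,\,at_2,\,t_1t_2\},\qquad T_c=\{cs_1,\,cs_2,\,s_1s_2\}.
\]
The graph $G_1$, with $L_1=\{u_1,u_2\}$, $L_2=\{v_1,v_2\}$, $L_3=\{y_1,y_2\}$, has $12$ vertices and $18$ edges; see Figure~\ref{fig:G1}.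

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.5cm,y=0.9cm,every node/.style={circle,draw,fill=white,inner sep=1pt,minimum size=15pt,font=\small}]
\node (a) at (0,0) {$a$}; \node (c) at (4,0) {$c$};
\node (t1) at (-1,1) {$t_1$}; \node (t2) at (-1,-1) {$t_2$};
\node (u1) at (1,1) {$u_1$}; \node (u2) at (1,-1) {$u_2$};
\node (v1) at (2,1) {$v_1$}; \node (v2) at (2,-1) {$v_2$};
\node (y1) at (3,1) {$y_1$}; \node (y2) at (3,-1) {$y_2$};
\node (s1) at (5,1) {$s_1$}; \node (s2) at (5,-1) {$s_2$};
\draw[very thick] (a)--(t1) (a)--(t2) (u1)--(v2) (u2)--(v1) (y1)--(c) (y2)--(c) (s1)--(s2);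
\draw[very thick,dashed] (t1)--(t2) (a)--(u1) (a)--(u2) (v1)--(y2) (v2)--(y1) (c)--(s1) (c)--(s2);
\draw[thin,gray] (u1)--(v1) (u2)--(v2) (v1)--(y1) (v2)--(y2);
\end{tikzpicture}
\caption{The graph $G_1$; all $18$ drawn lines are edges. The seven thick solid edges and the seven thick dashed edges form two subgraphs $\alpha_2$ and $\beta_2$ with the same degrees, namely $2$ at $a$ and $c$ and $1$ at all other vertices.}\label{fig:G1}
\end{figure}

\begin{theorem}\label{thm:counter}
Let $k\ge1$ and let $M$ be any minimal Markov basis of $I_{G_k}$. Then $M$ reduces the distance of every circuit of $A_{G_k}$, but $M$ is not distance-reducing. There is one fiber $\mathcal F_b$ that yields $(2^k-1)^2$ moves $\alpha-\beta$ with $\alpha,\beta\in\mathcal F_b$, all primitive, whose distance $M$ does not reduce.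
\end{theorem}

The case $k=1$ disproves the conjecture. In that case the failure is as small as it can be.

\begin{theorem}\label{thm:unique}
For every minimal Markov basis $M$ of $I_{G_1}$ there is, up to sign, exactly one nonzero move $z_0$ whose distance $M$ does not reduce, and $M\cup\{z_0\}$ is distance-reducing.
\end{theorem}

The heuristic above is a proof when the circuits with entries $\pm2$ are absent.

\begin{theorem}\label{thm:positive}
If no connected component of the simple graph $G$ contains two vertex-disjoint odd cycles, then an arbitrary set $M$ of moves is distance-reducing if and only if it reduces the distance of the circuits of $A_G$. If $G$ is bipartite, then every minimal Markov basis of $I_G$ is distance-reducing.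
\end{theorem}

The graph $H$ is bipartite by the parity of the layers. A cycle of $G_k$ through $t_1$ or $t_2$ must use both edges at each of these vertices of degree $2$, so it is $T_a$; a cycle through $s_1$ or $s_2$ is $T_c$ for the same reason; and all other cycles lie in $H$. Thus $G_k$ has exactly two odd cycles, the disjoint triangles $T_a$ and $T_c$, and the hypothesis of Theorem~\ref{thm:positive} cannot be relaxed even to ``exactly two odd cycles''.

Section~\ref{sec:tools} collects criteria for reduction that hold in every graph, and Section~\ref{sec:positive} proves Theorem~\ref{thm:positive}. Section~\ref{sec:four} works out by hand the four-point fiber of $G_1$ in which reduction fails. Sections~\ref{sec:fibers} and~\ref{sec:flows} describe the relevant fibers and the circuits of $G_k$ and prove Theorem~\ref{thm:counter}; Section~\ref{sec:unique} proves Theorem~\ref{thm:unique}.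

\section{Criteria for reduction}\label{sec:tools}

In this section $G$ is any finite simple graph. Every column of $A_G$ has sum $2$, so all points of a fiber have the same norm; in particular
\begin{equation}\label{eq:homog}
\|m^+\|=\|m^-\|\qquad\text{for every move } m .
\end{equation}

\subsection*{Conformal summands and overlaps}
The relation $z'\sqsubseteq z$ says that $z'(e)$ lies between $0$ and $z(e)$ for every edge $e$. Then $z''=z-z'$ satisfies $z''\sqsubseteq z$, $z^\pm=z'^\pm+z''^\pm$ and $\|z\|=\|z'\|+\|z''\|$.

\begin{lemma}\label{lem:conformal}
Let $M$ be a set of moves and let $z'\sqsubseteq z$ be moves with $z'\ne0$. If $M$ reduces $z'$, then $M$ reduces the distance of every pair $p,q$ in a common fiber with $p-q=z$; in particular $M$ reduces $z$. Consequently $M$ is distance-reducing if and only if it reduces every nonzero move.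
\end{lemma}

\begin{proof}
Put $z''=z-z'$. Since $p-q=z$ and $p,q\ge0$, we have $p=z^++r$ and $q=z^-+r$ with $r=\min(p,q)\ge0$. Exchanging $p$ with $q$ and replacing $z,z'$ by $-z,-z'$ if necessary, we may assume that there is $m\in\pm M$ with $z'^++m\ge0$ and $\|z'+m\|<\|z'\|$. Then $p+m=(z'^++m)+z''^++r\ge0$ and
\[
\|p+m-q\|=\|z'+m+z''\|\le\|z'+m\|+\|z''\|<\|z'\|+\|z''\|=\|p-q\|.
\]
The last statement is the case $z'=z$.
\end{proof}

The next lemma is the only way in which we shall ever produce a reduction: remove from one point a part that a move of $M$ can exchange, and receive in return at least one edge of the other point.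

\begin{lemma}\label{lem:overlap}
Let $z$ be a move and $m\in\pm M$. If $m^-\le z^+$ and the supports of $m^+$ and $z^-$ intersect, then $M$ reduces $z$. In particular $M$ reduces every nonzero element of $\pm M$.
\end{lemma}

\begin{proof}
We have $z^++m=(z^+-m^-)+m^+\ge0$. Since $z^-$ and $m^+$ are nonnegative with a common support element, $\|z^--m^+\|<\|z^-\|+\|m^+\|$. From $z+m=(z^+-m^-)-(z^--m^+)$ and \eqref{eq:homog} we obtain
\[
\|z+m\|\le\|z^+\|-\|m^-\|+\|z^--m^+\|<\|z^+\|-\|m^-\|+\|z^-\|+\|m^+\|=\|z\|.
\]
If $0\ne z\in\pm M$, take $m=-z$: then $m^-=z^+$, and $m^+=z^-$ is nonzero by \eqref{eq:homog}.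
\end{proof}

\subsection*{Moves that every Markov basis contains}
To apply Lemma~\ref{lem:overlap} to an unknown Markov basis we need moves that are certain to belong to it. They come from the following theorem of Diaconis and Sturmfels.

\begin{proposition}[{\cite[Theorem~3.1]{DS}}]\label{prop:DS}
If $M$ is a Markov basis of $I_G$, then any two points of a fiber are joined by a sequence of points of that fiber in which consecutive points differ by an element of $\pm M$.
\end{proposition}

In particular, if $\mathcal F_d=\{p,q\}$ with $p\ne q$, then $p-q\in\pm M$ for every Markov basis $M$. In the other direction, if $p\ge0$ and $p+m\ge0$, then $p\ge m^-$ and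
\begin{equation}\label{eq:step}
x^{p+m}-x^{p}=x^{p-m^-}\bigl(x^{m^+}-x^{m^-}\bigr).
\end{equation}
So if $p$ and $q$ are joined by steps from a set $M'$ of moves, then $x^p-x^q$ lies in the ideal generated by the binomials of $M'$. A distance-reducing set joins any two points of a fiber, by induction on their distance, and hence is a Markov basis.

For an even cycle $C$ let $z_C\in\{0,\pm1\}^E$ be the vector with support $C$ whose signs alternate along $C$. It is a move, defined up to sign. It is a circuit: a proper subset of the edges of $C$ is a forest, and the support of a move has no vertex of degree $1$, because the equation at such a vertex makes the entry on its edge vanish. A \emph{chord} of a path or cycle $W$ in $G$ is an edge of $G$ that joins two vertices of $W$ and is not an edge of $W$. We write $G[X]$ for the subgraph induced on $X\subseteq V$.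

\begin{lemma}\label{lem:chordless}
If $C$ is a chordless even cycle and $M$ is a Markov basis of $I_G$, then $z_C\in\pm M$.
\end{lemma}

\begin{proof}
The degree vector of $z_C^+$ is $1$ on $V(C)$ and $0$ elsewhere, so its fiber is the set of perfect matchings of $G[V(C)]=C$. There are exactly two, namely $z_C^+$ and $z_C^-$. Apply Proposition~\ref{prop:DS}.
\end{proof}

A cycle with a chord need not give an element of $M$, but in a bipartite region a shortest chord cuts off a chordless even cycle, and that cycle does the reduction. We state this for paths inside the support of an arbitrary move, because we need it three times.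

\begin{lemma}\label{lem:chord}
Let $M$ be a Markov basis of $I_G$.
\begin{enumerate}
\item[(a)] Let $z$ be a move and let $P$ be a path whose edges lie in the support of $z$ with signs alternating along $P$. If $G[V(P)]$ is bipartite and $P$ has a chord, then $M$ reduces $z$.
\item[(b)] If $C$ is an even cycle and $G[V(C)]$ is bipartite, then $M$ reduces $z_C$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $P=(w_0,\dots,w_r)$. Choose a chord $f=w_iw_j$, $i<j$, with $j-i$ minimal, and let $Q=(w_i,\dots,w_j)$. Then $j-i\ge2$, and $D=Q\cup\{f\}$ is a cycle in the bipartite graph $G[V(P)]$, so $j-i$ is odd and at least $3$. A chord of $D$ would be an edge $w_{i'}w_{j'}$ with $i\le i'<j'\le j$, $j'-i'\ge2$ and $(i',j')\neq(i,j)$, hence a chord of $P$ with $j'-i'<j-i$. So $D$ is chordless, and $z_D\in\pm M$ by Lemma~\ref{lem:chordless}. Since $Q$ has odd length, its first and last edges have the same sign in $z$; replacing $z$ by $-z$ if necessary, this sign is $+$. Then the first, third, \dots, last edges of $Q$ are positive in $z$, and the others, of which there is at least one, are negative. Choose the sign of $m=\pm z_D$ so that $m^-$ is the sum of the positive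 edges of $Q$; then $m^+$ is the sum of $f$ and the negative edges of $Q$. Now $m^-\le z^+$, and $m^+$ shares an edge with $z^-$, so Lemma~\ref{lem:overlap} applies.

(b) If $C$ is chordless, use Lemmas~\ref{lem:chordless} and~\ref{lem:overlap}. Otherwise let $f$ be a chord of $C$ and let $P$ be one of the two arcs of $C$ between the ends of $f$. Then $f$ is a chord of $P$, and (a) applies with $z=z_C$.
\end{proof}

\begin{example}\label{ex:K4}
Bipartiteness cannot be dropped in Lemma~\ref{lem:chord}(b). Let $G=K_4$ and let $M$ be a minimal Markov basis. The fiber of $(1,1,1,1)$ consists of the three perfect matchings $p_1,p_2,p_3$, which have pairwise disjoint supports and pairwise distance $4$. Since $x^{p_1}-x^{p_3}=(x^{p_1}-x^{p_2})+(x^{p_2}-x^{p_3})$, minimality excludes one of the three differences from $\pm M$, say $p_1-p_3$. A step from $p_1$ or from $p_3$ to another point can then only lead to $p_2$, which is no closer to the target. So $M$ does not reduce $p_1-p_3$. Here the defect is detected by a circuit, since $p_1-p_3=z_C$ for a $4$-cycle $C$. The counterexample uses the same mechanism, a link left out by minimality between points with disjoint supports,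 in a fiber that contains no pair $\gamma^+,\gamma^-$ of the missing kind for a circuit $\gamma$.
\end{example}

We close with the fact that a circuit is determined by its support.

\begin{lemma}\label{lem:prop}
Let $\gamma$ be a circuit and $z'\ne0$ a move with $\operatorname{supp}z'\subseteq\operatorname{supp}\gamma$ whose entries have greatest common divisor $1$. Then $\gamma=\pm z'$.
\end{lemma}

\begin{proof}
Pick $e\in\operatorname{supp}z'$. The move $z'(e)\gamma-\gamma(e)z'$ has support in $\operatorname{supp}\gamma\setminus\{e\}$, so it is zero. Thus $\gamma$ and $z'$ are proportional integer vectors, each with greatest common divisor $1$.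
\end{proof}

\section{When circuits suffice}\label{sec:positive}

By Lemma~\ref{lem:conformal}, circuits suffice if every nonzero move has a circuit as a conformal summand. The signs can always be matched; only the sizes of the entries are in question.

\begin{lemma}\label{lem:signs}
For every move $z\ne0$ there is a circuit $\gamma$ with $\operatorname{supp}\gamma^+\subseteq\operatorname{supp}z^+$ and $\operatorname{supp}\gamma^-\subseteq\operatorname{supp}z^-$.
\end{lemma}

\begin{proof}
Among the nonzero $g\in\ker_{\mathbb Q}(A_G)$ with $\operatorname{supp}g^\pm\subseteq\operatorname{supp}z^\pm$, of which $z$ is one, choose $g$ with minimal support. Suppose that some nonzero $g'\in\ker_{\mathbb Q}(A_G)$ has $\operatorname{supp}g'\subsetneq\operatorname{supp}g$. Changing the sign of $g'$ if necessary, we have $g(e)g'(e)>0$ for some $e$. Let $\lambda=\min\{g(e)/g'(e): g(e)g'(e)>0\}>0$ and $g''=g-\lambda g'$. If $g(e)g'(e)>0$, then $g''(e)=g'(e)\bigl(g(e)/g'(e)-\lambda\bigr)$ is zero or has the sign of $g(e)$, and it is zero where the minimum is attained. If $g(e)g'(e)\le 0$, then $g''(e)$ has the sign of $g(e)$, and it vanishes when $g(e)=0$. Moreover $g''\ne0$,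 because $g''(e)=g(e)\neq0$ for $e\in\operatorname{supp}g\setminus\operatorname{supp}g'$. So $g''$ is a competitor with smaller support, a contradiction. Hence the support of $g$ is minimal among the supports of all nonzero kernel vectors, and a positive multiple of $g$ is a circuit.
\end{proof}

By Villarreal's description of the circuits of $A_G$ \cite[Proposition~4.2]{Vil}, the support of a circuit is
\begin{enumerate}
\item[(i)] an even cycle, or
\item[(ii)] two odd cycles that meet in exactly one vertex, or
\item[(iii)] two vertex-disjoint odd cycles joined by a path.
\end{enumerate}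
In case (i) the circuit is $\pm z_C$ by Lemma~\ref{lem:prop}. In case (ii), run through one cycle and then the other, starting at the common vertex. This closed walk has even length and uses each edge once, so alternating signs along it give a move with entries $\pm1$ and the same support, and by Lemma~\ref{lem:prop} this move is the circuit up to sign.

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
A distance-reducing set reduces every circuit. Conversely, let $M$ reduce every circuit, let $z\ne0$ be a move, and let $\gamma$ be as in Lemma~\ref{lem:signs}. In case (iii) the two disjoint odd cycles lie in one component of $G$, so this case is excluded by hypothesis, and $\gamma\in\{0,\pm1\}^E$. Since $|z(e)|\ge1$ on $\operatorname{supp}z$, we get $\gamma\sqsubseteq z$, and $M$ reduces $z$ by Lemma~\ref{lem:conformal}. As $z$ was arbitrary, $M$ is distance-reducing by the same lemma.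

If $G$ is bipartite, it has no odd cycles, so the hypothesis holds and all circuits are of the form $\pm z_C$. Every Markov basis reduces them by Lemma~\ref{lem:chord}(b), and the first part applies.
\end{proof}

In case (iii), consider the vertex at which the path leaves one of the odd cycles. At the other vertices of this cycle consecutive entries are opposite, and the cycle is odd, so the two cycle edges at this vertex carry the same value $\varepsilon$, and the edges of the path carry $\pm2\varepsilon$. Such a circuit is a conformal summand of $z$ only if $|z(e)|\ge2$ along the whole path. A move can avoid this by sending one unit along each of two different paths between the odd cycles. The graphs $G_k$ are built to offer many such pairs of paths.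

\section{A fiber with four points}\label{sec:four}

We want a fiber that splits into two classes with three properties. Points of different classes have disjoint supports, so that their distance is constant and a step inside a class gains nothing. Each class is connected by moves of small norm that every Markov basis contains, so that a minimal Markov basis has room for only one move between the classes. Each class has at least two points, so that this one move misses some pair at both ends.

Let $G=G_1$, and let $b(a)=b(c)=2$ and $b(v)=1$ for all other vertices $v$. Take $p\in\mathcal F_b$. If $p(t_1t_2)=0$, then $p$ contains $at_1$ and $at_2$, which exhausts $a$; so $u_1,u_2$ are matched with $v_1,v_2$; so $y_1,y_2$ are joined to $c$, which exhausts $c$; so $p$ contains $s_1s_2$. If $p(t_1t_2)=1$, then $p$ contains neither $at_1$ nor $at_2$; so $a$ is joined to $u_1$ and $u_2$; so $v_1,v_2$ are matched with $y_1,y_2$; so $c$ is joined to $s_1$ and $s_2$. Hence $\mathcal F_b$ consists of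
\begin{align*}
\alpha_1&=at_1+at_2+u_1v_1+u_2v_2+y_1c+y_2c+s_1s_2,\\
\alpha_2&=at_1+at_2+u_1v_2+u_2v_1+y_1c+y_2c+s_1s_2,\\
\beta_1&=t_1t_2+au_1+au_2+v_1y_1+v_2y_2+cs_1+cs_2,\\
\beta_2&=t_1t_2+au_1+au_2+v_1y_2+v_2y_1+cs_1+cs_2,
\end{align*}
with $\|\alpha_1-\alpha_2\|=\|\beta_1-\beta_2\|=4$ and $\|\alpha_i-\beta_j\|=14$.

Let $M$ be a minimal Markov basis. The differences $\alpha_1-\alpha_2$ and $\beta_1-\beta_2$ are the vectors of the chordless $4$-cycles $u_1v_1u_2v_2$ and $v_1y_1v_2y_2$, so they lie in $\pm M$. To connect the fiber, $\pm M$ contains some $\alpha_i-\beta_j$. It contains only one, because by \eqref{eq:step} the four binomials $x^{\alpha_i}-x^{\beta_j}$ are congruent modulo the two quadrics. The automorphism $u_1\leftrightarrow u_2$ of $G_1$ exchanges $\alpha_1,\alpha_2$ and fixes $\beta_1,\beta_2$, and the automorphism $y_1\leftrightarrow y_2$ exchanges $\beta_1,\beta_2$ and fixes $\alpha_1,\alpha_2$. So we may assume $\alpha_1-\beta_1\in\pm M$, and the steps inside the fiber form the path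
\[
\alpha_2\ \text{---}\ \alpha_1\ \text{---}\ \beta_1\ \text{---}\ \beta_2 .
\]
The only step from $\alpha_2$ leads to $\alpha_1$, at distance $14$ from $\beta_2$; the only step from $\beta_2$ leads to $\beta_1$, at distance $14$ from $\alpha_2$. So $M$ does not reduce $\alpha_2-\beta_2$, the move shown in Figure~\ref{fig:G1}. Its support contains both triangles and the two paths $au_1v_2y_1c$ and $au_2v_1y_2c$, so it is not of type (i), (ii) or (iii) and is not a circuit.

The two classes owe their second points to the two $4$-cycles between consecutive inner layers, one for each class. With only two inner layers there is one such $4$-cycle, the same forcing argument gives classes of sizes $2$ and $1$, and with one inner layer it gives sizes $1$ and $1$; the third property then fails. This is why the construction starts with three inner layers.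

It remains to show that all circuits are reduced, and for this we need the fibers of the circuits of type (iii). They belong to one family with $\mathcal F_b$, which we now describe for all $k$.

\section{Admissible fibers and the bridge}\label{sec:fibers}

Fix $k\ge1$ and let $G=G_k$. Let $E_i$ be the set of edges between $L_i$ and $L_{i+1}$, for $0\le i\le 2k+1$. The edge set of $G_k$ is the disjoint union of
\[
E_{\mathcal A}=\{at_1,at_2,s_1s_2\}\cup\bigcup_{i\text{ odd}}E_i\qquad\text{and}\qquad E_{\mathcal B}=\{t_1t_2,cs_1,cs_2\}\cup\bigcup_{i\text{ even}}E_i .
\]
For $1\le i\le 2k$ the four edges of $E_i$ form a $4$-cycle $D_i$, which is chordless because there are no edges inside a layer. Call $d\in\mathbb N^{V}$ \emph{admissible} if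
\[
d(a)=d(c)=2,\qquad d(t_1)=d(t_2)=d(s_1)=d(s_2)=1,\qquad \sum_{v\in L_i}d(v)=2\quad(1\le i\le 2k+1).
\]
The layer $L_i$ is \emph{split} if its degrees are $1,1$ and \emph{concentrated} if they are $2,0$. Let $\mathcal A_d$ and $\mathcal B_d$ be the sets of points of $\mathcal F_d$ supported in $E_{\mathcal A}$ and in $E_{\mathcal B}$. The entries of $d$ have sum $4k+10$, so every point of $\mathcal F_d$ has norm $2k+5$.

\begin{lemma}\label{lem:fiber}
Let $d$ be admissible.
\begin{enumerate}
\item[(a)] $\mathcal F_d$ is the disjoint union of $\mathcal A_d$ and $\mathcal B_d$. Every $\alpha\in\mathcal A_d$ contains $s_1s_2$, and every $\beta\in\mathcal B_d$ contains $t_1t_2$.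
\item[(b)] $|\mathcal A_d|=2^{\mu}$ and $|\mathcal B_d|=2^{\nu}$, where $\mu$ and $\nu$ are the numbers of odd and of even indices $i\in\{1,\dots,2k\}$, respectively, such that $L_i$ and $L_{i+1}$ are both split.
\item[(c)] Any two points of $\mathcal A_d$, and any two points of $\mathcal B_d$, are joined by steps $\pm z_{D_i}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $p\in\mathcal F_d$, let $\tau=p(t_1t_2)\in\{0,1\}$, and let $\sigma_i$ be the sum of $p$ over $E_i$. The equations at $t_1,t_2$ give $p(at_1)=p(at_2)=1-\tau$, the equation at $a$ gives $\sigma_0=2-2(1-\tau)=2\tau$, and the sum of the equations over $L_i$ gives $\sigma_{i-1}+\sigma_i=2$ for $1\le i\le 2k+1$.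

Let $\tau=0$. Then $\sigma_i=0$ for even $i$ and $\sigma_i=2$ for odd $i$. From $\sigma_{2k+1}=2=d(c)$ we get $p(cs_1)=p(cs_2)=0$, hence $p(s_1s_2)=1$, and $p\in\mathcal A_d$. On $E_{2k+1}$ we have $p(vc)=d(v)$ for $v\in L_{2k+1}$. For odd $i\le 2k-1$, the restriction of $p$ to $E_i$ is a $2\times2$ matrix over $\mathbb N$ whose row sums are the degrees on $L_i$ and whose column sums are the degrees on $L_{i+1}$.

Let $\tau=1$. Then $p(at_1)=p(at_2)=0$, $\sigma_i=2$ for even $i$ and $\sigma_i=0$ for odd $i$. From $\sigma_{2k+1}=0$ we get $p(cs_1)+p(cs_2)=2$; each term is at most $1$, so both equal $1$ and $p(s_1s_2)=0$. Thus $p\in\mathcal B_d$. On $E_0$ we have $p(av)=d(v)$ for $v\in L_1$, and for even $i$ with $2\le i\le 2k$ the restriction of $p$ to $E_i$ is a $2\times2$ matrix with the margins given by $d$.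

This proves (a); the union is disjoint because the points are nonzero and $E_{\mathcal A}\cap E_{\mathcal B}=\emptyset$. Conversely, in each of the two cases every vertex of $L_1,\dots,L_{2k+1}$ meets exactly one of the sets $E_i$ that are used, so any choice of the matrices, together with the forced entries, has degree vector $d$. If both margins are $(1,1)$, there are two such matrices, the two perfect matchings of $D_i$, and they differ by $\pm z_{D_i}$. If the row sums are $2,0$, one row vanishes and the other equals the column sums, so there is one matrix; the same holds with rows and columns exchanged. This gives (b), and changing the matrices one at a time gives (c).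
\end{proof}

A \emph{crossing move} of $d$ is a move $z=\alpha-\beta$ with $\alpha\in\mathcal A_d$ and $\beta\in\mathcal B_d$. The supports of $\alpha$ and $\beta$ are disjoint, so $z^+=\alpha$, $z^-=\beta$ and $\|z\|=4k+10$. Thus $z$ determines $\alpha$ and $\beta$, and since $z(s_1s_2)=1$, the negative of a crossing move is not a crossing move. The next lemma decides which crossing moves are reduced.

\begin{lemma}\label{lem:bridge}
Let $M$ be a minimal Markov basis of $I_{G_k}$ and let $d$ be admissible. Then $\pm M$ contains exactly one crossing move $\alpha_0-\beta_0$ of $d$, the \emph{bridge}. A crossing move $\alpha-\beta$ of $d$ is reduced by $M$ if and only if $\alpha=\alpha_0$ or $\beta=\beta_0$.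
\end{lemma}

\begin{proof}
\emph{Existence.} Both classes are nonempty by Lemma~\ref{lem:fiber}(b). A sequence as in Proposition~\ref{prop:DS} from a point of $\mathcal A_d$ to a point of $\mathcal B_d$ contains a step from some $\alpha\in\mathcal A_d$ to some $\beta\in\mathcal B_d$, and then $\alpha-\beta\in\pm M$.

\emph{Uniqueness.} Suppose that $\alpha-\beta$ and $\alpha'-\beta'$ are distinct crossing moves in $\pm M$, and let $m,m'\in M$ be the corresponding elements; they are distinct, since $\alpha-\beta\neq\pm(\alpha'-\beta')$. By Lemma~\ref{lem:chordless} the moves $z_{D_i}$ lie in $\pm M$, and they differ from $\pm m'$ because they have norm $4<4k+10$. By Lemma~\ref{lem:fiber}(c) and \eqref{eq:step}, the first and third terms on the right of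
\[
x^{\alpha'}-x^{\beta'}=(x^{\alpha'}-x^{\alpha})+(x^{\alpha}-x^{\beta})+(x^{\beta}-x^{\beta'})
\]
lie in the ideal generated by the binomials of the $z_{D_i}$, and the second is the binomial of $m$ up to sign. So the binomial of $m'$ lies in the ideal generated by the binomials of $M\setminus\{m'\}$, contrary to minimality.

\emph{Moves that share an end with the bridge.} If $\alpha=\alpha_0$, apply Lemma~\ref{lem:overlap} to $z=\alpha-\beta$ with $m=\beta_0-\alpha_0$: here $m^-=\alpha_0=z^+$, and $m^+=\beta_0$ shares the edge $t_1t_2$ with $z^-=\beta$. If $\beta=\beta_0$, apply it to $z=\beta-\alpha$ with $m=\alpha_0-\beta_0$: here $m^-=\beta_0=z^+$, and $m^+=\alpha_0$ shares the edge $s_1s_2$ with $z^-=\alpha$.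

\emph{The other moves.} Let $\alpha\ne\alpha_0$ and $\beta\ne\beta_0$. A step from $\alpha$ leads to a point $p\in\mathcal F_d$ with $\alpha-p\in\pm M$. If $p\in\mathcal B_d$, then $\alpha-p$ is the bridge and $\alpha=\alpha_0$, which is false. So $p\in\mathcal A_d$ and $\|p-\beta\|=4k+10=\|\alpha-\beta\|$. A step from $\beta$ leads to a point $q\in\mathcal F_d$ with $q-\beta\in\pm M$. If $q\in\mathcal A_d$, then $q-\beta$ is the bridge and $\beta=\beta_0$, which is false. So $q\in\mathcal B_d$ and $\|q-\alpha\|=4k+10$. No step decreases the distance.
\end{proof}

\section{Flows, circuits, and the proof of Theorem~\ref{thm:counter}}\label{sec:flows}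

To list the circuits of $A_{G_k}$, and later all unreduced moves of $G_1$, we need to know how a move of $G_k$ is built. On a bipartite graph a move becomes a circulation once positive edges are oriented from one side to the other and negative edges back. The triangles disturb this only at $a$ and $c$, where they act as a source and a sink.

Call a vertex of $H$ \emph{even} or \emph{odd} according to the index of its layer; $a$ and $c$ are even, and every edge of $H$ has one even and one odd end. Note that $G_k[V(H)]=H$. Put
\[
\theta=at_1+at_2-t_1t_2+s_1s_2-cs_1-cs_2 .
\]
For a path $P=(w_0,\dots,w_r)$ in $H$ from $w_0=a$ to $w_r=c$ the vertex $w_i$ has the parity of $i$, so $r$ is even; put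
\[
\phi_P=\sum_{i=1}^{r}(-1)^i\,w_{i-1}w_i .
\]
Thus $\phi_P$ is $+1$ on the edges traversed from an odd to an even vertex and $-1$ on the others. The entries of $\theta$ sum to $2$ at $a$, to $-2$ at $c$, and to $0$ at $t_1,t_2,s_1,s_2$, so $A_{G_k}\theta=2a-2c$. The entries of $\phi_P$ sum to $-1$ at $a$, to $+1$ at $c$, and to $0$ at the inner vertices of $P$, so $A_{G_k}\phi_P=c-a$. Hence for any two such paths $P,P'$ the vectors
\[
z_{P,P'}=\theta+\phi_P+\phi_{P'}\qquad\text{and}\qquad z_P=z_{P,P}=\theta+2\phi_P
\]
are moves. The move $z_P$ has support $T_a\cup P\cup T_c$, with entries $\pm1$ on the triangles and $\pm2$ on $P$, and $z_{P,P'}=\frac12(z_P+z_{P'})$.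

\begin{lemma}\label{lem:flow}
Let $z$ be a move of $G_k$ with $\rho:=z(s_1s_2)\ge0$. There are paths $P_1,\dots,P_{2\rho}$ from $a$ to $c$ in $H$ and cycles $C_1,\dots,C_N$ of $H$ such that, for suitable signs of the $z_{C_j}$,
\begin{equation}\label{eq:flow}
z=\rho\,\theta+\sum_{i=1}^{2\rho}\phi_{P_i}+\sum_{j=1}^{N}z_{C_j},
\end{equation}
and every partial sum of the $\rho+2\rho+N$ vectors $\theta,\dots,\theta,\phi_{P_i},z_{C_j}$ is a conformal summand of $z$.
\end{lemma}

\begin{proof}
The equations at $t_1,t_2,s_1,s_2$ give $z(at_1)=z(at_2)=-z(t_1t_2)$ and $z(cs_1)=z(cs_2)=-\rho$. Hence the entries of $z$ on the edges of $H$ at $a$ sum to $2z(t_1t_2)$, those at $c$ sum to $2\rho$, and those at any other vertex of $H$ sum to $0$. The sum of $z$ over all edges of $H$ can be computed at the even ends, which gives $2z(t_1t_2)+2\rho$, or at the odd ends, which gives $0$. So $z(t_1t_2)=-\rho$, and $z$ agrees with $\rho\theta$ on $T_a\cup T_c$.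

Orient each edge $e$ of $H$ with $z(e)>0$ from its odd end to its even end, and each edge with $z(e)<0$ from its even end to its odd end, and let $g(e)=|z(e)|$. At an even vertex, inflow minus outflow of $g$ is the sum of the entries of $z$ on the edges of $H$ at that vertex; at an odd vertex, outflow minus inflow is this sum. So $g$ is a flow of value $2\rho$: outflow minus inflow is $2\rho$ at $a$, $-2\rho$ at $c$, and $0$ elsewhere.

An integral flow $g\geq0$ of value $\kappa\ge0$ is a sum of indicator vectors of $\kappa$ directed paths from $a$ to $c$ and of directed cycles. We use induction on $\|g\|$; if $g=0$, then $\kappa=0$ and the sum is empty. Let $g\neq0$. Start at $a$ if $\kappa>0$, and at the tail of any arc with $g>0$ if $\kappa=0$, and walk along arcs with $g>0$. At a vertex that we enter, the inflow is positive, and the outflow is at least the inflow unless the vertex is $c$ and $\kappa>0$. So the walk continues until it reaches $c$ with $\kappa>0$ or returns to a vertex already visited. Subtracting the directed path or directed cycle found in this way leaves a flow of value $\kappa-1$ or $\kappa$ and smaller norm.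

Each edge has only one orientation, so a directed cycle is a cycle $C$ of $H$. Restore the signs, $+1$ on arcs from odd to even and $-1$ on arcs from even to odd. A directed path $P$ gives $\phi_P$, a directed cycle $C$ gives an alternating vector $z_C$, and \eqref{eq:flow} follows. On each edge $e$, every one of the vectors summed is zero or has the sign of $z(e)$, so every partial sum lies between $0$ and $z(e)$.
\end{proof}

\begin{lemma}\label{lem:circuits}
Every circuit of $A_{G_k}$ is, up to sign, $z_C$ for a cycle $C$ of $H$ or $z_P$ for a path $P$ from $a$ to $c$ in $H$.
\end{lemma}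

\begin{proof}
Let $\gamma$ be a circuit with $\gamma(s_1s_2)\ge0$, and decompose it as in \eqref{eq:flow}. If $N\ge1$, then $\operatorname{supp}z_{C_1}\subseteq\operatorname{supp}\gamma$. If $N=0$, then $\rho\ge1$ because $\gamma\ne0$, and $\operatorname{supp}z_{P_1}=T_a\cup P_1\cup T_c\subseteq\operatorname{supp}\gamma$. Both $z_{C_1}$ and $z_{P_1}$ have an entry $\pm1$, so Lemma~\ref{lem:prop} applies.
\end{proof}

Paths with a chord are handled by Lemma~\ref{lem:chord}(a). Because consecutive layers are completely joined, a path without a chord cannot turn back, and this places the moves $z_{P,P'}$ in admissible fibers.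

\begin{lemma}\label{lem:monotone}
A chordless path from $a$ to $c$ in $H$ has the form $(w_0,\dots,w_{2k+2})$ with $w_i\in L_i$. If $P=(w_i)$ and $P'=(w_i')$ are two such paths, then $z_{P,P'}$ is a crossing move of an admissible vector $d$, and $L_i$ is concentrated for $d$ if and only if $w_i=w_i'$, for $1\le i\le 2k+1$.
\end{lemma}

\begin{proof}
Along a path the layer index changes by $\pm1$ at each edge, and it increases at the first edge. Suppose that it first decreases from $w_i$ to $w_{i+1}$, where $i\geq1$. Then $w_j\in L_j$ for $j\le i$, and $w_{i+1}\in L_{i-1}$. If $i=1$, then $w_2=a=w_0$, which is impossible in a path. If $i\ge2$, then $w_{i-2}\in L_{i-2}$ is adjacent to $w_{i+1}\in L_{i-1}$, and this edge is a chord. So in a chordless path the index always increases.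

The edge $w_iw_{i+1}\in E_i$ has coefficient $(-1)^{i+1}$ in $\phi_P$. So $\phi_P$, $\phi_{P'}$ and $\theta$ are all nonnegative on $E_{\mathcal A}$ and nonpositive on $E_{\mathcal B}$. Hence $\alpha=z_{P,P'}^+$ is the sum of $at_1+at_2+s_1s_2$ and the edges of $P$ and of $P'$ in $E_{\mathcal A}$, and $\beta=z_{P,P'}^-$ is supported in $E_{\mathcal B}$. Let $d=A_{G_k}\alpha=A_{G_k}\beta$. The vertex $a$ lies on no edge of $P$ in $E_{\mathcal A}$, since $w_0w_1\in E_0$, and each of $w_1,\dots,w_{2k+2}=c$ lies on exactly one; the same holds for $P'$. Therefore $d(a)=d(c)=2$, $d(t_j)=d(s_j)=1$, and the restriction of $d$ to $L_i$ is $w_i+w_i'$. So $d$ is admissible, $\alpha\in\mathcal A_d$ and $\beta\in\mathcal B_d$.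
\end{proof}

\begin{proposition}\label{prop:reduced}
Every Markov basis $M$ of $I_{G_k}$ reduces every circuit of $A_{G_k}$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:circuits} there are three cases. If $C$ is a cycle of $H$, then $G_k[V(C)]\subseteq H$ is bipartite, and Lemma~\ref{lem:chord}(b) applies. If $P$ is a path from $a$ to $c$ in $H$ with a chord, then the signs of $z_P$ alternate along $P$ and $G_k[V(P)]\subseteq H$ is bipartite, so Lemma~\ref{lem:chord}(a) applies. If $P$ is chordless, then by Lemma~\ref{lem:monotone} with $P'=P$ the move $z_P$ is a crossing move of an admissible $d$ with all layers concentrated. Then $|\mathcal A_d|=|\mathcal B_d|=1$ by Lemma~\ref{lem:fiber}, so $\mathcal F_d=\{z_P^+,z_P^-\}$ and $z_P\in\pm M$ by Proposition~\ref{prop:DS}; Lemma~\ref{lem:overlap} applies.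
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The circuits are reduced by Proposition~\ref{prop:reduced}. Let $b(a)=b(c)=2$ and $b(v)=1$ for all other vertices $v$. This vector is admissible with all layers split, so $\mu=\nu=k$ and $|\mathcal A_b|=|\mathcal B_b|=2^k$. By Lemma~\ref{lem:bridge}, the crossing moves $\alpha-\beta$ of $b$ that $M$ does not reduce are those with $\alpha\ne\alpha_0$ and $\beta\ne\beta_0$, and there are $(2^k-1)^2\ge1$ of them. Hence $M$ is not distance-reducing.

Finally, let $z=\alpha-\beta$ be a crossing move of $b$, and suppose that $z'\sqsubseteq z$ is a move with $z'\neq0,z$. Put $z''=z-z'\ne0$ and $p=z'^-+z''^+\ge0$. Then $A_{G_k}p=A_{G_k}(z'^++z''^+)=A_{G_k}\alpha=b$. By \eqref{eq:homog} both $z'^-\le\beta$ and $z''^+\le\alpha$ are nonzero, so the support of $p\in\mathcal F_b$ meets both $E_{\mathcal B}$ and $E_{\mathcal A}$. This contradicts Lemma~\ref{lem:fiber}(a), so $z$ is primitive.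
\end{proof}

\section{The unique unreduced move of $G_1$}\label{sec:unique}

An unreduced move has no reduced conformal summand. Applied to the decomposition \eqref{eq:flow}, this removes the cycles, then the chords, and for $k=1$ all common inner vertices of the paths; since a layer has two vertices, only two paths remain.

\begin{proof}[Proof of Theorem~\ref{thm:unique}]
Let $k=1$ and let $b$ be as in Section~\ref{sec:four}, so that $|\mathcal A_b|=|\mathcal B_b|=2$. By Lemma~\ref{lem:bridge} exactly one crossing move $z_0$ of $b$ is not reduced by $M$. Let $z\ne0$ be any move that $M$ does not reduce. Replacing $z$ by $-z$ if necessary, we have $\rho=z(s_1s_2)\ge0$, and we decompose $z$ as in \eqref{eq:flow}. We show that $z=z_0$.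

If $N\ge1$, then $z_{C_1}\sqsubseteq z$ is reduced by Lemma~\ref{lem:chord}(b), so $z$ is reduced by Lemma~\ref{lem:conformal}. Hence $N=0$, and $\rho\ge1$ because $z\ne0$. Since $\phi_{P_i}\sqsubseteq z$, the edges of $P_i$ lie in the support of $z$ with alternating signs, so $P_i$ is chordless by Lemma~\ref{lem:chord}(a), and it meets each layer once by Lemma~\ref{lem:monotone}.

Let $i\ne j$ be indices. The move $z_{P_i,P_j}$ is a nonzero conformal summand of $z$, so it is not reduced, by Lemma~\ref{lem:conformal}. By Lemma~\ref{lem:monotone} it is a crossing move $\alpha-\beta$ of an admissible $d$. Suppose that $P_i$ and $P_j$ share a vertex of $L_1$, $L_2$ or $L_3$, so that this layer is concentrated. For $k=1$ we have $\mu=1$ only if $L_1,L_2$ are both split, and $\nu=1$ only if $L_2,L_3$ are both split. So $|\mathcal A_d|=1$ or $|\mathcal B_d|=1$, hence $\alpha-\beta$ shares an end with the bridge of $d$ and is reduced by Lemma~\ref{lem:bridge}, a contradiction.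

Thus the $2\rho\ge2$ paths $P_i$ pass through pairwise distinct vertices in each of $L_1,L_2,L_3$. Since $|L_1|=2$, we get $\rho=1$ and $z=z_{P_1,P_2}$. All three layers are split, so $d=b$, and $z$ is an unreduced crossing move of $b$. Hence $z=z_0$.

The set $M\cup\{z_0\}$ reduces $\pm z_0$ by Lemma~\ref{lem:overlap}, and $M$ reduces all other nonzero moves. By Lemma~\ref{lem:conformal}, $M\cup\{z_0\}$ is distance-reducing.
\end{proof}

\begin{remark}\label{rem:k}
The proof uses $k=1$ twice: to have a single unreduced crossing move of $b$, and to conclude that one concentrated layer leaves a class with a single point. Both fail for $k\ge2$. The vector $b$ alone has $(2^k-1)^2\ge9$ unreduced crossing moves. For $k=2$ and $d$ admissible with $L_1$ concentrated and $L_2,\dots,L_5$ split, Lemma~\ref{lem:fiber} gives $|\mathcal A_d|=2$ and $|\mathcal B_d|=4$, so Lemma~\ref{lem:bridge} gives three unreduced crossing moves of $d$.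
\end{remark}

\begin{remark}\label{rem:min}
In the proofs of Theorems~\ref{thm:counter} and~\ref{thm:unique}, the minimality of $M$ enters through the uniqueness of the bridge in Lemma~\ref{lem:bridge}; Proposition~\ref{prop:reduced} holds for every Markov basis. Without minimality the negative part of Theorem~\ref{thm:counter} fails: $M\cup\{z_0\}$ is a Markov basis of $I_{G_1}$ that is distance-reducing.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CKM}
Oliver Clarke, Dimitra Kosta, Alexander Milner,
\emph{Distance Reduction in Bouquet Decompositions and Toric Ideals of Graphs},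
arXiv:2605.13662 (2026).

\bibitem{DS}
Diaconis and Sturmfels, Ann.\ Statist.\ \textbf{26} (1998).

\bibitem{Vil}
R.~Villarreal,
\emph{Rees algebras of edge ideals},
Comm.\ Algebra \textbf{23} (1995).

\end{thebibliography}
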